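\title{Right-equidistant sequences can be exponentially longer than equilateral sets}

\begin{abstract}
A sequence of distinct points in a normed space is right-equidistant if each point is at the same distance from all points that come after it. Let $f$ be the maximum length of such a sequence and let $e$ be the maximum size of an equilateral set. Golovanov, Kupavskii and Sagdeev posed the question whether $f\le 2e-1$ in every finite-dimensional normed space. We show that the inequality holds in dimension one and fails in every dimension $n\ge 2$: cutting two opposite corners off the unit ball of the maximum norm gives $f\ge 2^{n+1}-1$ and $e\le 2^n-1$. We then construct, for every $n\ge2$, a norm on $\mathbb{R}^n$ with $e\le 6n-4$ and $f\ge 2\binom{n}{\lfloor n/2\rfloor}+1$. Thus $f$ is not bounded by any subexponential function of $e$, and the largest ratio $f/e$ in dimension $n$ grows exponentially in $n$.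
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $N$ be a norm on $\mathbb{R}^n$. A set $P\subset\mathbb{R}^n$ is \emph{equilateral} if $N(p-p')$ has the same value for all pairs of distinct points $p,p'\in P$. The largest size of an equilateral set is the \emph{equilateral dimension} $e(N)$. A sequence $x_1,\dots,x_m$ of distinct points is \emph{right-equidistant} if for each $i<m$ there is a number $d_i$ such that
\[
N(x_j-x_i)=d_i\qquad\text{for all } j>i .
\]
In words, each point is at the same distance from all points that come after it. We write $f(N)$ for the largest length of a right-equidistant sequence. An equilateral set, listed in any order, is right-equidistant with $d_1=d_2=\cdots$, so $f\ge e$. The only additional freedom is that the distances $d_i$ may differ, and we ask how many points this freedom can buy.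

On the line the answer is one point. Every norm on $\mathbb{R}$ is a multiple of the absolute value. Three points $x<y<z$ satisfy $z-x>y-x$, so $e=2$. In a right-equidistant sequence the points $x_2,\dots,x_m$ are distinct and at distance $d_1$ from $x_1$, so $m-1\le 2$, and the sequence $0,1,-1$ has length $3$. Hence $f=3=2e-1$.

In higher dimensions the following facts are known.
\begin{itemize}
\item[(K1)] For every norm on $\mathbb{R}^n$ one has $f=O(3^n n)$.
\item[(K2)] For the Euclidean norm, $e=n+1$ and $f=n+2$.
\item[(K3)] For the maximum norm, $e=2^n$ and $f=2^{n+1}-1$.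
\item[(K4)] For the Manhattan norm, $e\ge 2n$ and $f\ge 4n-1$.
\end{itemize}
In the Euclidean case $f=n+2\le 2n+1=2e-1$. For the maximum norm $f=2e-1$ exactly, as on the line. For the Manhattan norm the two lower bounds stand in the same relation, $4n-1=2\cdot 2n-1$. This suggests the question posed in \cite{GKS}:
\begin{quote}
\emph{Is $f(N)\le 2e(N)-1$ for every $n$ and every norm $N$ on $\mathbb{R}^n$?}
\end{quote}
The answer is no as soon as $n\ge2$.

\begin{theorem}\label{thm:corner}
For $n=1$ one has $f=3=2e-1$. For every $n\ge 2$ the norm
\[
N(x)=\max\Big\{\|x\|_\infty,\ \frac{|\ell(x)|}{n-1/2}\Big\},\qquad \ell(x)=x_1+\dots+x_{n-1}-x_n ,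
\]
satisfies $f(N)\ge 2^{n+1}-1$ and $e(N)\le 2^n-1$. Hence $f(N)\ge 2^{n+1}-1>2^{n+1}-3\ge 2e(N)-1$.
\end{theorem}

The bounds in Theorem~\ref{thm:corner} beat $2e-1$ by an additive constant. A different norm separates $f$ from $e$ by an exponential factor.

\begin{theorem}\label{thm:exp}
For every $n\ge2$ there is a norm $N$ on $\mathbb{R}^n$ with
\[
e(N)\le 6n-4\qquad\text{and}\qquad f(N)\ge 2\binom{n}{\lfloor n/2\rfloor}+1 .
\]
\end{theorem}

Theorem~\ref{thm:exp} does not replace Theorem~\ref{thm:corner} in low dimension: for $n=2$ it gives only $e\le 8$ and $f\ge5$. Call a function $g\colon\{2,3,\dots\}\to(0,\infty)$ \emph{subexponential} if $\limsup_{t\to\infty}t^{-1}\log g(t)\le 0$.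

\begin{corollary}\label{cor:ratio}
Let $R_n$ be the supremum of $f(N)/e(N)$ over all norms $N$ on $\mathbb{R}^n$. Then
\[
2\le\liminf_{n\to\infty}R_n^{1/n}\le\limsup_{n\to\infty}R_n^{1/n}\le 3 .
\]
Moreover, there is no subexponential function $g$ such that $f(N)\le g(e(N))$ for all $n$ and all norms $N$ on $\mathbb{R}^n$. In particular $f$ is bounded neither by a fixed multiple of $e$ nor by a polynomial in $e$.
\end{corollary}

So the worst-case ratio grows exponentially, and exponential growth is the correct order.

The case $n=1$ of Theorem~\ref{thm:corner} was proved above, and from now on $n\ge2$. Both theorems rest on one construction of right-equidistant sequences (Section~\ref{sec:scales}), which depends only on small flat pieces of the unit sphere. The rest of the sphere is free, and we use it to destroy equilateral sets: in Section~\ref{sec:corner} by cutting corners off the cube, and in Sections~\ref{sec:generic}--\ref{sec:exp} by making the sphere generic. Corollary~\ref{cor:ratio} is proved in Section~\ref{sec:ratio}; its upper bound is the only estimate that relies on (K1)--(K4).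

\medskip
\noindent\emph{Notation.} We write $[n]=\{1,\dots,n\}$, and $\mathbf{1}_S\in\{0,1\}^n$ for the indicator vector of $S\subseteq[n]$. The standard basis vectors are $\mathbf{e}_1,\dots,\mathbf{e}_n$, the standard inner product is $\langle\cdot,\cdot\rangle$, and $\|\cdot\|_1$, $\|\cdot\|_2$, $\|\cdot\|_\infty$ are the Manhattan, Euclidean and maximum norms. A \emph{unit vector} of a norm $N$ is a vector $z$ with $N(z)=1$.

\section{Sequences built at decreasing scales}\label{sec:scales}

Every normed space contains the right-equidistant sequence $u,2u,0$, where $u$ is a unit vector: $u$ is at distance $1$ from the other two points. To make the sequence longer, replace the last point $0$ by a small cluster of points around $0$ that is itself right-equidistant, for instance $sv,2sv,0$ with $s$ small. The points $u$ and $2u$ must remain at distances exactly $1$ and $2$ from all points of the cluster. This holds if the norm of $u-tv$ does not change while $t$ is small, that is, if the unit sphere contains a short segment from $u$ in the direction $-v$. Iterating gains two points per direction.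

\begin{lemma}\label{lem:scales}
Let $N$ be a norm on $\mathbb{R}^n$, let $0<\tau<1$, and let $u_1,\dots,u_m$ be unit vectors of $N$ such that
\begin{equation}\label{eq:flat}
N(u_i-tu_j)=1\qquad\text{whenever } i<j \text{ and } 0\le t\le\tau .
\end{equation}
Then $f(N)\ge 2m+1$.
\end{lemma}

\begin{proof}
Put $s_i=(\tau/2)^i$, $a_i=s_iu_i$ and $b_i=2s_iu_i$, and consider the sequence
\[
a_1,\ b_1,\ a_2,\ b_2,\ \dots,\ a_m,\ b_m,\ 0 .
\]
Since $2s_{i+1}=\tau s_i<s_i$, the norms $2s_1>s_1>2s_2>s_2>\dots>s_m>0$ of these $2m+1$ points are distinct, so the points are distinct.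

Fix $i$. We show that $a_i$ is at distance $s_i$, and $b_i$ at distance $2s_i$, from all later points. First, $N(b_i-a_i)=N(s_iu_i)=s_i$. Let $p$ be a point after $b_i$. If $p=0$, then $N(a_i-p)=s_i$ and $N(b_i-p)=2s_i$. Otherwise $p=t'u_j$ with $j>i$ and $t'\in\{s_j,2s_j\}$, so that $0<t'\le 2s_{i+1}=\tau s_i$. Then
\[
a_i-p=s_i\Big(u_i-\frac{t'}{s_i}\,u_j\Big),\qquad b_i-p=2s_i\Big(u_i-\frac{t'}{2s_i}\,u_j\Big),
\]
and both $t'/s_i$ and $t'/(2s_i)$ lie in $[0,\tau]$. By \eqref{eq:flat}, $N(a_i-p)=s_i$ and $N(b_i-p)=2s_i$.
\end{proof}

The facets of the cube supply many vectors of this kind. Let $S,T\subseteq[n]$ with $S\not\subseteq T$, and let $0\le t\le 1$. Each coordinate of $v=\mathbf{1}_S-t\mathbf{1}_T$ is one of $1$, $1-t$, $-t$, $0$, and the coordinates indexed by $S\setminus T\ne\emptyset$ equal $1$. Thus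
\begin{equation}\label{eq:cube}
S\not\subseteq T,\ \ 0\le t\le1\quad\Longrightarrow\quad \mathbf{1}_S-t\mathbf{1}_T\in[-t,1]^n\ \text{ and }\ \|\mathbf{1}_S-t\mathbf{1}_T\|_\infty=1 .
\end{equation}
The case $T=\emptyset$ covers the vectors $\mathbf{1}_S$, $S\neq\emptyset$, themselves.

\begin{example}[The maximum norm]\label{ex:max}
List the nonempty subsets of $[n]$ as $S_1,\dots,S_m$, $m=2^n-1$, with $|S_1|\ge|S_2|\ge\cdots$. If $i<j$, then $S_i\not\subseteq S_j$, because $|S_i|\ge|S_j|$ and $S_i\ne S_j$. By \eqref{eq:cube} the vectors $u_i=\mathbf{1}_{S_i}$ satisfy \eqref{eq:flat} for $\|\cdot\|_\infty$, and Lemma~\ref{lem:scales} gives a sequence of length $2^{n+1}-1$, the value in (K3). The order matters: if $\emptyset\ne S\subsetneq T$, then $\|\mathbf{1}_S-t\mathbf{1}_T\|_\infty=\max\{1-t,t\}<1$ for $0<t<1$.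
\end{example}

This example shows how the number $2e-1$ arises. If $N(u_i-tu_j)=1$ also holds for $t=1$, then $\{0,u_1,\dots,u_m\}$ is equilateral, so $e\ge m+1$, and the sequence of Lemma~\ref{lem:scales} has length $2m+1\le 2e-1$. For the maximum norm this set is $\{0,1\}^n$, and equality holds. But the lemma needs \eqref{eq:flat} only for small $t$. It sees the unit sphere near the points $u_i$, whereas the equilateral set also needs the points $u_i-u_j$, which lie at distance $1$ from $u_i$. One can therefore change the norm near $u_i-u_j$ and keep the sequence.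

\section{Cutting two corners off the cube}\label{sec:corner}

\subsection{The plane}

For $n=2$ the vectors of Example~\ref{ex:max} are $u_1=(1,1)$, $u_2=(1,0)$, $u_3=(0,1)$. The difference $u_2-u_3=(1,-1)$ is a corner of the square $[-1,1]^2$. We cut off this corner and its opposite by intersecting the square with the strip $|x-y|\le\frac32$. The resulting hexagon (Figure~\ref{fig:hexagon}) is the unit ball of
\[
N(x,y)=\max\big\{|x|,\,|y|,\,\tfrac23|x-y|\big\},
\]
the norm of Theorem~\ref{thm:corner} for $n=2$. The set $\{0,1\}^2$ is no longer equilateral, since $N(u_2-u_3)=\frac43$. For $0\le t\le\frac12$, however, the vectors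
\[
u_1-tu_2=(1-t,1),\qquad u_1-tu_3=(1,1-t),\qquad u_2-tu_3=(1,-t)
\]
have maximum norm $1$ and $|x-y|=t,\ t,\ 1+t\le\frac32$, so they are unit vectors of $N$, and so is $u_3$. Lemma~\ref{lem:scales} with $\tau=\frac12$ has $s_i=4^{-i}$ and gives, after multiplication by $64$, the sequence
\[
(16,16),\ (32,32),\ (4,0),\ (8,0),\ (0,1),\ (0,2),\ (0,0),
\]
in which the distances to all later points are $16,32,4,8,1,2$. The cut is felt at the pair $(4,0),(0,2)$, where $\frac23|x-y|=\frac23\cdot 6=4$ just reaches the maximum norm of the difference $(4,-2)$. So $f\ge7$.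

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.7]
\draw[dashed,gray] (-1,-1) rectangle (1,1);
\draw[fill=gray!15] (1,1)--(-0.5,1)--(-1,0.5)--(-1,-1)--(0.5,-1)--(1,-0.5)--cycle;
\draw[line width=2pt] (0.5,1)--(1,1)--(1,0.5);
\draw[line width=2pt] (1,0)--(1,-0.5);
\fill (0,0) circle (0.04) node[below left] {$0$};
\fill (1,1) circle (0.04) node[above right] {$u_1$};
\fill (1,0) circle (0.04) node[right] {$u_2$};
\fill (0,1) circle (0.04) node[above] {$u_3$};
\draw[fill=white] (1,-1) circle (0.04) node[below right] {$u_2-u_3$};
\end{tikzpicture}
\caption{The unit ball of $N(x,y)=\max\{|x|,|y|,\frac23|x-y|\}$ is the square $[-1,1]^2$ with two opposite corners cut off. With $u_1=(1,1)$, $u_2=(1,0)$, $u_3=(0,1)$, the thick segments $\{u_i-tu_j:0\le t\le\frac12\}$, $i<j$, stay on the boundary and produce a right-equidistant sequence of length $7$. The corner $u_2-u_3$, which the equilateral set $\{0,u_1,u_2,u_3\}$ of the maximum norm needs, lies outside the ball.}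
\label{fig:hexagon}
\end{figure}

It remains to see that no other four points are equilateral. The next proposition gives $e\le3$, so that $2e-1\le5<7\le f$, and makes the planar counterexample self-contained.

\begin{proposition}\label{prop:plane}
If the unit ball $B$ of a norm $N$ on $\mathbb{R}^2$ is not a parallelogram, then $e(N)\le 3$.
\end{proposition}

\begin{proof}
Suppose that $p_1,\dots,p_4$ have pairwise distance $1$, and let $Q$ be their convex hull. On a line $N$ is a multiple of the usual distance, so no three of the points are collinear; hence $Q$ is a triangle or a quadrilateral. We pack four half-size copies of $Q$ into $Q$ and show that this forces $Q$, and then $B$, to be a parallelogram.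

If $u=\sum_i\alpha_ip_i$ and $v=\sum_j\beta_jp_j$ are points of $Q$, written as convex combinations, then $u-v=\sum_{i,j}\alpha_i\beta_j(p_i-p_j)$ has norm at most $1$. So $Q-Q\subseteq B$. The set $\operatorname{int}Q-\operatorname{int}Q$ is open, hence contained in $\operatorname{int}B=\{N<1\}$. Let $Q_i=\frac12(p_i+Q)\subseteq Q$. The sets $Q_i$ have pairwise disjoint interiors: if $\frac12(p_i+u)=\frac12(p_j+v)$ with $i\ne j$ and $u,v\in\operatorname{int}Q$, then $p_i-p_j=v-u$ has norm less than $1$, which is false.

\emph{$Q$ is not a triangle.} Suppose that $Q$ is the triangle $p_1p_2p_3$, and use barycentric coordinates with respect to it. Some coordinate $\alpha_i$ of $p_4$, $i\le3$, is positive. The set $Q_i$ consists of the points of $Q$ whose $i$-th coordinate is at least $\frac12$. The point $\frac12(p_4+p_i)\in Q_4$ has $i$-th coordinate $\frac12(1+\alpha_i)>\frac12$. Interior points of the triangle $Q_4$ close to it are interior points of $Q$ with $i$-th coordinate greater than $\frac12$, so they lie in $\operatorname{int}Q_i$. This contradicts disjointness.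

\emph{$Q$ is a parallelogram.} Let $p_1,p_2,p_3,p_4$ be the vertices of the convex quadrilateral $Q$ in cyclic order, with interior angles $\varphi_1,\dots,\varphi_4$, and let $w$ be the midpoint of $p_1p_2$. The homothety $z\mapsto\frac12(p_1+z)$ maps $p_2$ to $w$, so $Q_1$ has a vertex at $w$ with angle $\varphi_2$ and one side along the ray from $w$ to $p_1$. In the same way $Q_2$ has a vertex at $w$ with angle $\varphi_1$ and one side along the ray from $w$ to $p_2$. Both sets lie in $Q$, hence on the same side of the line $p_1p_2$, and their interiors are disjoint. Therefore $\varphi_1+\varphi_2\le\pi$, and the same holds for each pair of adjacent angles. As $\varphi_1+\dots+\varphi_4=2\pi$, all adjacent sums equal $\pi$, so opposite sides of $Q$ are parallel.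

\emph{$B$ is a parallelogram.} Let $x=p_2-p_1$ and $y=p_4-p_1$. The sides and diagonals of $Q$ give $N(x)=N(y)=N(x+y)=N(x-y)=1$. The convex function $t\mapsto N(x+ty)$ equals $1$ at $t=-1,0,1$. It is at most $1$ on $[-1,1]$ and attains this maximum at an interior point, so it is constant there. Thus the segment $[x-y,x+y]$ lies on $\partial B$. Exchanging $x$ and $y$ shows the same for $[y-x,y+x]$, and by symmetry $\partial B$ contains the whole boundary of the parallelogram with vertices $\pm x\pm y$. Each ray from the origin meets each of the two boundaries in exactly one point, so $B$ is this parallelogram, contrary to the hypothesis.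
\end{proof}

\subsection{All dimensions}

In dimension $n$ we cut off the corners $\pm(1,\dots,1,-1)$ of the cube $[-1,1]^n$, where $\ell=\pm n$, by the slab $|\ell|\le n-\frac12$. The corner $(1,\dots,1,-1)=\mathbf{1}_{[n-1]}-\mathbf{1}_{\{n\}}$ is a difference of two points of $\{0,1\}^n$, but its last coordinate $-1$ keeps it away from the vectors in \eqref{eq:cube} with $t\le\frac12$. A corner with coordinates of both signs exists only for $n\ge2$.

In place of Proposition~\ref{prop:plane} we use Petty's theorem, of which it is the planar case. A \emph{parallelotope} is the image of a cube under an invertible affine map. A \emph{facet} of an $n$-dimensional polytope is an $(n-1)$-dimensional intersection of the polytope with a supporting hyperplane; a parallelotope in $\mathbb{R}^n$ has $2n$ facets.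

\begin{theorem}[Petty \cite{Petty}]\label{thm:petty}
For every norm on $\mathbb{R}^n$ one has $e\le 2^n$, with equality if and only if the unit ball is a parallelotope.
\end{theorem}

\begin{proof}[Proof of Theorem~\ref{thm:corner} for $n\ge2$]
\emph{The sequence.} Let $S\not\subseteq T$, $0\le t\le\frac12$ and $v=\mathbf{1}_S-t\mathbf{1}_T$. By \eqref{eq:cube}, $\|v\|_\infty=1$ and all coordinates of $v$ lie in $[-\frac12,1]$. Hence
\[
\ell(v)\le (n-1)+\tfrac12=n-\tfrac12,\qquad \ell(v)\ge-\tfrac{n-1}{2}-1=-\tfrac{n+1}{2}\ge-\big(n-\tfrac12\big),
\]
where the last inequality is equivalent to $n\ge2$. So $N(v)=1$. Therefore the $m=2^n-1$ vectors $u_i=\mathbf{1}_{S_i}$ of Example~\ref{ex:max} are unit vectors of $N$ and satisfy \eqref{eq:flat} with $\tau=\frac12$. Lemma~\ref{lem:scales} gives $f(N)\ge 2m+1=2^{n+1}-1$.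

\emph{The equilateral dimension.} The unit ball $B$ of $N$ is the polytope defined by the inequalities $|x_i|\le1$ ($i\in[n]$) and $|\ell(x)|\le n-\frac12$. If a point of $B$ satisfies one of these $2n+2$ linear inequalities with equality and all others strictly, then $B$ contains a neighborhood of the point in the corresponding hyperplane, and that hyperplane contains a facet of $B$. For the hyperplane $x_i=\pm1$ take the point $\pm\mathbf{e}_i$, for which $|\ell(\mathbf{e}_i)|=1<n-\frac12$. For the hyperplane $\ell=\pm(n-\frac12)$ take the point $\pm(1-\frac1{2n})(1,\dots,1,-1)$, at which $\ell=\pm(1-\frac1{2n})n=\pm(n-\frac12)$ and whose maximum norm is less than $1$. The $2n+2$ hyperplanes are distinct because $n\ge2$, and a facet determines its hyperplane. So $B$ has at least $2n+2$ facets and is not a parallelotope. By Theorem~\ref{thm:petty}, $e(N)\le2^n-1$.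
\end{proof}

\section{Equilateral sets of generic norms}\label{sec:generic}

Petty's theorem lowers the bound for $e$ from $2^n$ to $2^n-1$ and no further. For Theorem~\ref{thm:exp} we need a reason for $e$ to be of order $n$, and a parameter count suggests one. Up to translation, $m$ points of $\mathbb{R}^n$ depend on $n(m-1)$ real parameters, and the condition that all distances equal $1$ consists of $\binom m2$ equations. If the unit sphere has no special structure, one expects solutions only when $\binom m2\le n(m-1)$, that is, $m\le 2n$.

The count is wrong when differences coincide. If $p_1-p_2=p_3-p_4$, two of the equations are the same; on the other hand $p_4$ is then determined by the other three points, so there are also fewer unknowns. To count correctly we let $r$ be the dimension of the vector space over $\mathbb{Q}$ spanned by the differences. A basis $y_1,\dots,y_r$ carries $nr$ real parameters, every difference is a rational combination of the basis, and each pair $\pm z$ of nonzero differences gives one equation. This leads to the following definition.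

\begin{definition}\label{def:generic}
A norm $M$ on $\mathbb{R}^n$ is \emph{generic} if for every $r\ge1$ and all $y_1,\dots,y_r\in\mathbb{R}^n$ the set $\mathbb{Q}y_1+\dots+\mathbb{Q}y_r$ contains at most $2nr$ unit vectors of $M$.
\end{definition}

Rational coefficients are essential here: the real span of two independent vectors contains infinitely many unit vectors of any norm.

\begin{example}\label{ex:twoshapes}
Let $y_1,\dots,y_r$ be linearly independent over $\mathbb{Q}$, and let $M$ be generic. If the \emph{simplex} $\{0,y_1,\dots,y_r\}$ has all $M$-distances equal to $1$, then its nonzero differences $\pm y_i$ and $y_i-y_j$ ($i\ne j$) are $r(r+1)$ distinct unit vectors. So $r(r+1)\le 2nr$, that is, $r\le 2n-1$, in agreement with the naive count. If the \emph{cube} $\{\sum_s\varepsilon_sy_s:\varepsilon\in\{0,1\}^r\}$ has all $M$-distances equal to $1$, then its nonzero differences $\sum_s\delta_sy_s$, $\delta\in\{-1,0,1\}^r\setminus\{0\}$, are $3^r-1$ distinct unit vectors, so $3^r\le 2nr+1$. The equilateral set $\{0,1\}^n$ of the maximum norm has $r=n$ and violates this inequality for $n\ge3$: the facets of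 the cube satisfy many equations at once.
\end{example}

To treat all configurations we need a lower bound for the number of differences of a set in terms of its size and rank. For $X,Y\subset\mathbb{R}^d$ let $X+Y=\{x+y:x\in X,\,y\in Y\}$, and let $\dim$ denote the dimension of the affine hull.

\begin{theorem}[Ruzsa \cite{Ruzsa}]\label{thm:ruzsa}
Let $X,Y\subset\mathbb{R}^d$ be finite sets with $|X|\ge|Y|$ and $\dim(X+Y)=d$. Then
\[
|X+Y|\ge|X|+d\,|Y|-\frac{d(d+1)}2 .
\]
\end{theorem}

\begin{proposition}\label{prop:generic-e}
Let $n\ge2$, let $M$ be a generic norm on $\mathbb{R}^n$, and let $A\subset\mathbb{R}^n$ be a finite set with $M(p-p')=1$ for all distinct $p,p'\in A$. Then $|A|\le 3n-2$.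
\end{proposition}

\begin{proof}
We may assume that $|A|\ge2$ and, after a translation, that $0\in A$. Let $V$ be the span of $A$ over $\mathbb{Q}$ and $r=\dim_{\mathbb{Q}}V\ge1$. Choose $y_1,\dots,y_r\in A$ that form a basis of $V$ over $\mathbb{Q}$. Every nonzero element of $A-A$ is a unit vector of $M$ in $V$, so genericity gives
\begin{equation}\label{eq:diff-upper}
|A-A|\le 2nr+1 .
\end{equation}
The simplex $\{0,y_1,\dots,y_r\}$ is contained in $A$, so $r\le 2n-1$ by Example~\ref{ex:twoshapes}.

The rank $r$ may exceed $n$, and it is $r$ that we want as the dimension in Ruzsa's theorem. We therefore move $A$ to $\mathbb{R}^r$. Let $\phi\colon V\to\mathbb{Q}^r\subset\mathbb{R}^r$ be the coordinate map of the basis $y_1,\dots,y_r$, and let $X=\phi(A)$. Since $\phi$ is additive and injective, $|X|=|A|$ and $|X-X|=|A-A|$. The set $X-X$ contains $0$ and the standard basis of $\mathbb{R}^r$, so $\dim(X-X)=r$. Theorem~\ref{thm:ruzsa} with $Y=-X$ and $d=r$, together with \eqref{eq:diff-upper}, yields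
\[
2nr+1\ \ge\ |A-A|\ \ge\ (r+1)|A|-\frac{r(r+1)}2 .
\]
Dividing by $r+1$ and writing $2nr+1=2n(r+1)-(2n-1)$, we obtain
\[
|A|\le 2n-\frac{2n-1}{r+1}+\frac r2 .
\]
The right-hand side is increasing in $r$. At $r=2n-1$ it equals $2n-1+\frac1{2n}+n-\frac12=3n-\frac32+\frac1{2n}$, which is less than $3n-1$ because $n\ge2$. Hence $|A|\le 3n-2$.
\end{proof}

\begin{remark}\label{rem:noRuzsa}
Without Theorem~\ref{thm:ruzsa} one still gets a polynomial bound. The vectors $\pm p$, $p\in A\setminus\{0\}$, are $2(|A|-1)$ distinct unit vectors in $V$, since $p=-p'$ with $p,p'\in A\setminus\{0\}$ would give $M(p-p')=2$. So $|A|\le nr+1\le 2n^2-n+1$.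
\end{remark}

\section{Almost every small perturbation is generic}\label{sec:perturb}

Fix rational coefficient vectors $\lambda_1,\dots,\lambda_c\in\mathbb{Q}^r$ with $c=nr+1$. The requirement that the $c$ corresponding combinations of $y_1,\dots,y_r$ be unit vectors is a system of $c$ equations in $nr$ unknowns. To show that such a system usually has no solution, we want a family of norms whose parameters move the $c$ left-hand sides independently. Since $c$ is unbounded, infinitely many parameters are needed, and it is convenient that the norm depend on them in an affine way, for then the equations can be solved for the parameters. Sums of the seminorms $x\mapsto|\langle w,x\rangle|$ with nonnegative coefficients have these properties.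

Let $L$ be a norm on $\mathbb{R}^n$, let $\eta>0$, and let $(w_q)_{q\ge1}$ be a dense sequence in the Euclidean unit sphere. Let $\Omega=\prod_{q\ge1}[0,\eta2^{-q}]$, which is compact and metrizable in the product topology, and let $\mu$ be the product of the uniform probability measures on the factors. For $\theta\in\Omega$ define
\[
L_\theta(x)=L(x)+\sum_{q\ge1}\theta_q\,|\langle w_q,x\rangle| .
\]
The series is at most $\sum_q\eta2^{-q}\|x\|_2=\eta\|x\|_2$ and defines a seminorm. So $L_\theta$ is a norm, and
\begin{equation}\label{eq:sandwich}
L(x)\le L_\theta(x)\le L(x)+\eta\|x\|_2 .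
\end{equation}

The independence of the parameters comes from the fact that $|\langle w,Y\rangle|$, as a function of $w$, has a crease along the hyperplane $Y^\perp$, and this hyperplane determines the direction of $Y$.

\begin{lemma}\label{lem:indep}
Let $Y_1,\dots,Y_c\in\mathbb{R}^n$, $c\ge2$, be pairwise linearly independent. Then there are distinct indices $q_1,\dots,q_c$ such that the $c\times c$ matrix $\big(|\langle w_{q_j},Y_i\rangle|\big)_{i,j}$ is nonsingular.
\end{lemma}

\begin{proof}
Let $h_i(w)=|\langle w,Y_i\rangle|$. We show that the vectors $h(w_q)=(h_1(w_q),\dots,h_c(w_q))$, $q\ge1$, span $\mathbb{R}^c$; then $c$ of them form a basis, and these are the columns of the required matrix. If they do not span, there is $\kappa\in\mathbb{R}^c\setminus\{0\}$ such that $g=\sum_i\kappa_ih_i$ vanishes at every $w_q$. By continuity and density $g$ vanishes on the sphere, and by homogeneity on $\mathbb{R}^n$.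

Fix $i$. For $j\ne i$ the subspace $Y_i^\perp\cap Y_j^\perp$ is a proper subspace of the hyperplane $Y_i^\perp$, because $Y_i$ and $Y_j$ are linearly independent. A real vector space is not a union of finitely many proper subspaces, so there is $w_0\in Y_i^\perp$ with $\langle w_0,Y_j\rangle\ne0$ for all $j\ne i$. For small $|t|$ and $j\ne i$ the sign of $\langle w_0+tY_i,Y_j\rangle$ is constant, so $h_j(w_0+tY_i)$ is an affine function of $t$, while $h_i(w_0+tY_i)=|t|\,\|Y_i\|_2^2$. Hence, for small $t>0$,
\[
0=g(w_0+tY_i)+g(w_0-tY_i)-2g(w_0)=2\kappa_i\,t\,\|Y_i\|_2^2 ,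
\]
and $\kappa_i=0$. As $i$ was arbitrary, $\kappa=0$, a contradiction.
\end{proof}

\begin{proposition}\label{prop:ae}
Let $n\ge2$. For $\mu$-almost every $\theta\in\Omega$ the norm $L_\theta$ is generic.
\end{proposition}

\begin{proof}
\emph{Reduction to countably many systems.} Suppose that $L_\theta$ is not generic. Then some set $\mathbb{Q}y_1+\dots+\mathbb{Q}y_r$ contains more than $2nr$ unit vectors. They come in pairs $\pm z$, so there are at least $c=nr+1$ pairs, and we pick one vector from each of $c$ pairs. Two unit vectors are linearly dependent only if they agree up to sign, so the chosen vectors are pairwise linearly independent. They have the form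
\[
Y_i(y)=\sum_{s=1}^r\lambda_{i,s}\,y_s\quad(1\le i\le c),\qquad y=(y_1,\dots,y_r)\in\mathbb{R}^{nr},
\]
with $\lambda=(\lambda_{i,s})\in\mathbb{Q}^{c\times r}$. There are countably many pairs $(r,\lambda)$; this is where rationality is used. Fix one, and let $O\subseteq\mathbb{R}^{nr}$ be the open set of $y$ for which $Y_1(y),\dots,Y_c(y)$ are pairwise linearly independent.

The indices given by Lemma~\ref{lem:indep} depend on $y$, so we localize. For $y_0\in O$ choose $q_1,\dots,q_c$ as in the lemma for the vectors $Y_i(y_0)$, and put $H(y)=\big(|\langle w_{q_j},Y_i(y)\rangle|\big)_{i,j}$. The determinant of $H(y)$ is continuous in $y$ and nonzero at $y_0$. So there is a closed ball $K\subset O$ with rational center and radius that contains $y_0$ and on which $H$ is nonsingular. There are only countably many pairs consisting of such a ball $K$ and a tuple $(q_1,\dots,q_c)$, and the balls cover $O$. It therefore suffices to fix one pair and to prove that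
\[
E=\{\theta\in\Omega:\ \text{there is } y\in K \text{ with } L_\theta(Y_i(y))=1 \text{ for } i=1,\dots,c\}
\]
has $\mu(E)=0$: the set of $\theta$ for which $L_\theta$ is not generic is contained in a countable union of such sets.

\emph{$E$ is measurable.} The series defining $L_\theta(Y_i(y))$ converges uniformly on $\Omega\times K$, since its tail over $q>q_0$ is at most $\eta2^{-q_0}\max_{y\in K}\|Y_i(y)\|_2$. So $(\theta,y)\mapsto L_\theta(Y_i(y))$ is continuous. The set of solutions $(\theta,y)$ is closed in the compact space $\Omega\times K$, and its projection $E$ is compact, hence a Borel set.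

\emph{The slices of $E$ are null.} Write $\theta=(\theta',\theta'')$, where $\theta'=(\theta_{q_1},\dots,\theta_{q_c})$ ranges over a box in $\mathbb{R}^c$ and $\theta''$ collects the other coordinates. Fix $\theta''$ and put
\[
b_i(y)=L(Y_i(y))+\sum_{q\notin\{q_1,\dots,q_c\}}\theta_q\,|\langle w_q,Y_i(y)\rangle| .
\]
The $c$ equations read $H(y)\theta'+b(y)=\mathbf{1}_{[c]}$, so they force
\[
\theta'=\Phi(y):=H(y)^{-1}\big(\mathbf{1}_{[c]}-b(y)\big).
\]
The entries of $H$ and of $b$ are seminorms of $y\in\mathbb{R}^{nr}$, hence Lipschitz, and they are bounded on $K$. Also $|\det H|$ is bounded below by a positive constant on the compact set $K$. By Cramer's rule the coordinates of $\Phi$ are polynomials in the entries of $H$ and $b$ divided by $\det H$, so $\Phi\colon K\to\mathbb{R}^c$ is Lipschitz. For small $\varepsilon>0$ cover $K$ by $O(\varepsilon^{-nr})$ cubes of side $\varepsilon$. The image of the part of $K$ in one cube has diameter $O(\varepsilon)$, so it lies in a ball of $\mathbb{R}^c$ of volume $O(\varepsilon^{nr+1})$. Thus $\Phi(K)$ is covered by balls of total volume $O(\varepsilon)$, and it is a Lebesgue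 null set in $\mathbb{R}^c$. The slice $\{\theta':(\theta',\theta'')\in E\}$ is contained in $\Phi(K)$.

The measure $\mu$ is the product of normalized Lebesgue measure on the box of $\theta'$ and a probability measure on the space of $\theta''$. By Fubini's theorem $\mu(E)=0$.
\end{proof}

\section{A norm with flat pieces and a generic remainder}\label{sec:exp}

A generic norm has small equilateral sets, but Lemma~\ref{lem:scales} cannot be applied to it with $m\ge2$. Indeed, unit vectors $u_1,u_2$ satisfying \eqref{eq:flat} give infinitely many unit vectors $u_1-tu_2$, $t\in\mathbb{Q}\cap[0,\tau]$, in $\mathbb{Q}u_1+\mathbb{Q}u_2$. The norm of Theorem~\ref{thm:exp} must be flat near the vectors $u_i$ and should be generic elsewhere. We take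
\[
N=\max\{\|\cdot\|_\infty,\,M\}
\]
with $M$ generic and slightly smaller than $1$ at the indicator vectors that we use. Near these vectors $N$ is the maximum norm, and \eqref{eq:cube} applies.

The difficulty is that in an equilateral set for $N$ some distances are realized by $M$ and others only by $\|\cdot\|_\infty$, and genericity says nothing about the latter. We design $M$ so that a linear functional detects them. Let $\sigma(x)=x_1+\dots+x_n$. We shall arrange that $|\sigma|$ is bounded by a number $W$ on the unit ball of $N$ and exceeds $W/2$ on the part of the unit sphere where $M<1$. Then two points of an equilateral set whose values of $\sigma$ differ by at most $W/2$ are at $M$-distance exactly $1$, and the set splits into two parts that are equilateral for $M$. To this end we use only subsets of one size $k$, so that $\sigma(\mathbf{1}_S)=k$ for all of them, and we let the unit ball of $M$ be close to a slightly enlarged convex hull of the vectors $\pm\mathbf{1}_S$.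

Let $k=\lfloor n/2\rfloor$, so that $1\le k<n$, and let $\mathcal{F}$ be the family of $k$-element subsets of $[n]$. Define
\[
M_0(z)=\min\Big\{\sum_{S\in\mathcal{F}}|\gamma_S|\ :\ z=\sum_{S\in\mathcal{F}}\gamma_S\mathbf{1}_S,\ \gamma_S\in\mathbb{R}\Big\},
\]
the gauge of $\operatorname{conv}\{\pm\mathbf{1}_S:S\in\mathcal{F}\}$.

\begin{lemma}\label{lem:M0}
The function $M_0$ is a norm on $\mathbb{R}^n$ with $M_0(\mathbf{1}_S)\le1$ for $S\in\mathcal{F}$. Moreover:
\begin{itemize}
\item[(a)] $|\sigma(z)|\le kM_0(z)$ for all $z\in\mathbb{R}^n$;
\item[(b)] $|\sigma(z)|\ge k\,(2-M_0(z))$ whenever $\|z\|_\infty=1$.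
\end{itemize}
\end{lemma}

\begin{proof}
The vectors $\mathbf{1}_S$, $S\in\mathcal{F}$, span $\mathbb{R}^n$. Indeed, for $i\ne j$ there is a set $S\in\mathcal{F}$ with $i\in S$, $j\notin S$, because $1\le k<n$; exchanging $i$ for $j$ shows that $\mathbf{e}_i-\mathbf{e}_j$ is in the span. These vectors span the hyperplane $\sigma=0$, and $\sigma(\mathbf{1}_S)=k\ne0$. So each $z$ has a representation. The representations of $z$ form a closed set, on which $\sum|\gamma_S|$ attains its minimum. Scaling and adding representations gives homogeneity and the triangle inequality, and $\|z\|_\infty\le\sum|\gamma_S|$ shows that $M_0(z)>0$ for $z\ne0$. The representation $\mathbf{1}_S=1\cdot\mathbf{1}_S$ gives $M_0(\mathbf{1}_S)\le1$.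

Take an optimal representation of $z$. Let $\alpha$ be the sum of the positive coefficients $\gamma_S$ and $-\beta$ the sum of the negative ones. Then $M_0(z)=\alpha+\beta$ and $\sigma(z)=k(\alpha-\beta)$, which gives (a). For (b), replace $z$ by $-z$ if necessary, so that $z_l=1$ for some $l$. Then $1=z_l=\sum_{S\ni l}\gamma_S\le\alpha$, and $\sigma(z)=k\,(2\alpha-M_0(z))\ge k\,(2-M_0(z))$.
\end{proof}

\begin{example}
For $n=2$ we have $k=1$ and $M_0=\|\cdot\|_1$. The unit ball of $\max\{\|\cdot\|_\infty,\frac45M_0\}$ is the octagon $|x|\le1$, $|y|\le 1$, $|x|+|y|\le\frac54$, on which $|\sigma|=|x+y|\le\frac54$. Four of its sides belong to the boundary of the square; the one through $(1,0)$ consists of the points $(1,y)$ with $|y|\le\frac14$, and there $\sigma=1+y\ge\frac34$. The perturbation below makes the other four sides generic.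
\end{example}

\begin{proof}[Proof of Theorem~\ref{thm:exp}]
Apply Proposition~\ref{prop:ae} with $L=\frac45M_0$ and $\eta=\frac1{10\sqrt n}$, and fix $\theta\in\Omega$ such that $M=L_\theta$ is generic. Let $N=\max\{\|\cdot\|_\infty,M\}$. By \eqref{eq:sandwich},
\begin{equation}\label{eq:M-bounds}
\tfrac45M_0(x)\le M(x)\le\tfrac45M_0(x)+\frac{\|x\|_2}{10\sqrt n}.
\end{equation}

\emph{The sequence.} This part does not use genericity. Let $S\ne T$ be sets in $\mathcal{F}$, let $0\le t\le\frac1{16}$, and let $v=\mathbf{1}_S-t\mathbf{1}_T$. As $|S|=|T|$, we have $S\not\subseteq T$, so $\|v\|_\infty=1$ by \eqref{eq:cube}, and consequently $\|v\|_2\le\sqrt n$. Since $M_0(v)\le1+t$, the upper bound in \eqref{eq:M-bounds} gives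
\[
M(v)\le\tfrac45\cdot\tfrac{17}{16}+\tfrac1{10}=0.85+0.1<1 .
\]
Thus $N(v)=1$. The case $t=0$ shows that each $\mathbf{1}_S$, $S\in\mathcal{F}$, is a unit vector of $N$, as $|\mathcal{F}|\ge2$. Lemma~\ref{lem:scales}, applied with $\tau=\frac1{16}$ to these $\binom nk$ vectors in any order, gives $f(N)\ge2\binom nk+1$.

\emph{The equilateral dimension.} Let $P$ be a finite equilateral set for $N$ with at least two points, scaled so that the common distance is $1$. Let $z=p-p'$ with $p\ne p'$ in $P$. Then $M(z)\le N(z)=1$, so $M_0(z)\le\frac54$ by the lower bound in \eqref{eq:M-bounds}. Lemma~\ref{lem:M0}(a) gives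
\begin{equation}\label{eq:width}
|\sigma(p)-\sigma(p')|\le\tfrac54k .
\end{equation}
If $M(z)<1$, then $N(z)=1$ forces $\|z\|_\infty=1$, and Lemma~\ref{lem:M0}(b) gives
\begin{equation}\label{eq:gap}
M(p-p')<1\quad\Longrightarrow\quad|\sigma(p)-\sigma(p')|\ge k\big(2-\tfrac54\big)=\tfrac34k .
\end{equation}
By \eqref{eq:width}, $\sigma(P)$ lies in an interval of length $\frac54k$. Cut this interval at its midpoint, and let $P=P_1\cup P_2$ be the corresponding partition. For distinct points $p,p'$ of the same part, $|\sigma(p)-\sigma(p')|\le\frac58k<\frac34k$, so \eqref{eq:gap} gives $M(p-p')\ge1$, and hence $M(p-p')=1$. Proposition~\ref{prop:generic-e} gives $|P_1|,|P_2|\le 3n-2$. Therefore $|P|\le6n-4$ for every finite equilateral set, and $e(N)\le 6n-4$.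
\end{proof}

\begin{remark}[The constants]
Take $L=M_0/\rho$ in place of $\frac45M_0$. The sequence needs room below $1$, namely $(1+\tau)/\rho+\eta\sqrt n\le1$, which is possible with $\tau,\eta>0$ exactly when $\rho>1$. The bounds \eqref{eq:width} and \eqref{eq:gap} become $\rho k$ and $(2-\rho)k$. Two parts suffice when $\rho/2<2-\rho$, that is, $\rho<\frac43$; we took $\rho=\frac54$. A single part would need $\rho<2-\rho$, which contradicts $\rho>1$. This is the origin of the factor $2$ in $6n-4=2(3n-2)$.
\end{remark}

\section{The growth of $f/e$}\label{sec:ratio}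

\begin{proof}[Proof of Corollary~\ref{cor:ratio}]
The number $\binom n{\lfloor n/2\rfloor}$ is the largest of the $n+1$ binomial coefficients $\binom nj$, whose sum is $2^n$, so it is at least $2^n/(n+1)$. Let $N_n$ be the norm on $\mathbb{R}^n$ given by Theorem~\ref{thm:exp}. Then
\[
f(N_n)\ge\frac{2^{n+1}}{n+1},\qquad e(N_n)\le 6n-4,\qquad R_n\ge\frac{2^{n+1}}{(n+1)(6n-4)} ,
\]
and $\liminf R_n^{1/n}\ge2$. In the other direction, $e\ge2$ for every norm, so (K1) gives $R_n=O(3^nn)$ and $\limsup R_n^{1/n}\le3$.

Let $g$ be subexponential. Then $g(t)\le\exp(t/10)$ for all large $t$, so there is a constant $C$ with $g(t)\le C\exp(t/10)$ for all integers $t\ge2$. Hence $g(e(N_n))\le C\exp(0.6\,n)$. Since $\log2>0.6$, this is smaller than $2^{n+1}/(n+1)\le f(N_n)$ for large $n$. Finally, every polynomial is bounded on $\{2,3,\dots\}$ by a function $g(t)=C't^{d}$ with $C'>0$, which is subexponential.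
\end{proof}

The quadratic bound of Remark~\ref{rem:noRuzsa} gives $e(N_n)\le 2(2n^2-n+1)$, which already yields $\liminf R_n^{1/n}\ge2$ and rules out polynomial bounds for $f$ in terms of $e$. The statement on subexponential functions uses that the bound for $e(N_n)$ is linear in $n$, and this is what Ruzsa's theorem provides.

\begin{thebibliography}{9}

\bibitem{GKS}
Alexander Golovanov, Andrey Kupavskii, Arsenii Sagdeev,
\emph{Odd-distance and right-equidistant sets in the maximum and Manhattan metrics},
arXiv:2202.03743 (2022).

\bibitem{Petty}
C. M. Petty,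
\emph{Equilateral sets in Minkowski spaces},
Proc. AMS 29 (1971).

\bibitem{Ruzsa}
I. Z. Ruzsa,
\emph{Sum of sets in several dimensions},
Combinatorica 14 (1994) 485--490.

\end{thebibliography}
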